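# Twists of size $N-2$ do not determine self-dual supercuspidals of $\mathrm{GL}_{2N}$ for odd $N$

## 1. A guess suggested by the parity of $N$

Let $F$ be a non-archimedean local field of characteristic $0$ with residual characteristic $p$ and residue cardinality $q$, and fix a non-trivial additive character $\psi$ of $F$. For irreducible generic representations $\pi$ of $\mathrm{GL}_n(F)$ and $\tau$ of $\mathrm{GL}_k(F)$ there is the twisted factor $\gamma(s,\pi\times\tau,\psi)$ (Rankin–Selberg, equivalently Langlands–Shahidi). How large must $k$ be before these factors determine $\pi$?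

**Definition ($\gamma$-equivalence).** Irreducible generic representations $\pi,\pi'$ of $\mathrm{GL}_n(F)$ are *$\gamma$-equivalent to level $r$* if $\gamma(s,\pi\times\tau,\psi)=\gamma(s,\pi'\times\tau,\psi)$ for all $1\le k\le r$ and all irreducible generic $\tau$ of $\mathrm{GL}_k(F)$.

For example, level $1$ means that the factors agree after twisting by every character of $F^\times$.

**Definition (parity).** A self-dual supercuspidal $\pi$ of $\mathrm{GL}_{2N}(F)$ corresponds, under the local Langlands correspondence, to an irreducible self-dual representation of the Weil group $W_F$ of dimension $2N$. It carries an invariant non-degenerate bilinear form, unique up to scalar, which is alternating or symmetric. Accordingly $\pi$ is *symplectic* or *orthogonal*; this is its parity.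

For example, let $L/F$ be quadratic with quadratic character $\omega$, and let $\chi$ be a character of $L^\times$ with $\mathrm{Ind}_{L/F}\chi$ irreducible. Its determinant is $\omega\cdot\chi|_{F^\times}$. If $\chi|_{F^\times}=\omega$, the determinant is $1$, and the representation is symplectic because $\mathrm{SL}_2=\mathrm{Sp}_2$. If $\chi|_{F^\times}=1$, then $\chi$ is trivial on norms, so its conjugate is $\chi^{-1}$ and the representation is self-dual. Its determinant is $\omega\ne1$, so it is not symplectic, hence orthogonal.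

The problem comes from Moshe Adrian and Shaun Stevens, "On sharpness in Local Converse Theorems for classical groups and $G_2$", arXiv:2509.22390 (2025). Its starting points are as follows.

* (a) (Local Converse Theorem) Irreducible generic representations of $\mathrm{GL}_{2N}(F)$ which are $\gamma$-equivalent to level $N$ are isomorphic.
* (b) (Theorem) Suppose $p>N$, set $M=2\lfloor N/2\rfloor$, and fix a parity. There exist inequivalent self-dual supercuspidals of $\mathrm{GL}_{2N}(F)$ of this parity which are $\gamma$-equivalent to level $M-2$.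
* Conjecture (open). Suppose $p>N$ and $N$ is odd. If $\pi,\pi'$ are self-dual supercuspidals of $\mathrm{GL}_{2N}(F)$ of the same parity which are $\gamma$-equivalent to level $N-1$, then $\pi\cong\pi'$.

For even $N$, (b) gives inequivalent pairs at level $N-2$, so level $N-1$ would be best possible. For odd $N$, (b) only reaches level $N-3$. One would first guess that this gap of one is a true effect of the parity of $N$:

> **Guess.** For odd $N\ge3$ and $p>N$, self-dual supercuspidals of $\mathrm{GL}_{2N}(F)$ of the same parity that are $\gamma$-equivalent to level $N-2$ are isomorphic.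

In the smallest case $N=3$, $p\ge5$, the Guess says that twisting by *characters* determines a self-dual supercuspidal of $\mathrm{GL}_6(F)$ of given parity. We shall test this by hand. The simplest family obeys the Guess, not only for $N=3$ but for every odd $N$. The next simplest family violates it, already for $N=3$, and then for all odd $N$.

## 2. From $\gamma$-factors to Gauss sums of characters

**Notation.** All extensions of $F$ lie in a fixed algebraic closure. For a finite extension $K$, $\mathfrak p_K$ is the maximal ideal of $\mathcal O_K$, $U_K^i=1+\mathfrak p_K^i$ for $i\ge1$, $v_K$ is the normalized valuation, extended to the algebraic closure, and $\psi_K=\psi\circ\mathrm{Tr}_{K/F}$. Characters of $K^\times$ and of $W_K$ are identified by class field theory. For $L/K$ and a character $\theta$ of $K^\times$ put $\theta_L=\theta\circ N_{L/K}$; on the Weil side this is the restriction $\theta|_{W_L}$. Let $a(\theta)$ be the conductor exponent and $\mathrm{lev}(\theta)=\max(a(\theta)-1,0)$ the level.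

We use these standard facts on $\varepsilon$-factors of representations of Weil groups.

* ($\varepsilon$1) $\varepsilon(s,V\oplus V',\psi)=\varepsilon(s,V,\psi)\,\varepsilon(s,V',\psi)$.
* ($\varepsilon$2) Inductivity in degree $0$: if $V,V'$ are representations of $W_L$ of the same dimension, then $\varepsilon(s,\mathrm{Ind}_{L/K}V,\psi_K)/\varepsilon(s,\mathrm{Ind}_{L/K}V',\psi_K)=\varepsilon(s,V,\psi_L)/\varepsilon(s,V',\psi_L)$.
* ($\varepsilon$3) If $\psi_L$ is trivial on $\mathfrak p_L$ but not on $\mathcal O_L$, and $a=a(\chi)\ge1$, then, up to a constant that depends only on the choice of measure, $\varepsilon(s,\chi,\psi_L)$ is $\int_{v_L(x)=1-a}\chi^{-1}(x)|x|^{-s}\psi_L(x)\,dx$.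
* ($\varepsilon$4) Replacing $\psi$ by $x\mapsto\psi(bx)$ multiplies $\varepsilon(s,V,\psi)$ by $\det V(b)$ times a power of $|b|$ that depends only on $s$ and $\dim V$.

**Lemma 1 (reduction).** Let $\phi,\phi'$ be irreducible representations of $W_F$ of dimension $2N$ with $\det\phi=\det\phi'$, let $\pi,\pi'$ be the corresponding supercuspidals, and let $r<2N$. Then $\pi,\pi'$ are $\gamma$-equivalent to level $r$ if and only if $\varepsilon(s,\phi\otimes\tau,\psi)=\varepsilon(s,\phi'\otimes\tau,\psi)$ for every irreducible representation $\tau$ of $W_F$ of dimension $\le r$. For a given $\tau$, whether this equality holds does not depend on $\psi$.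

*Proof.* The local Langlands correspondence (Harris–Taylor, Henniart) matches supercuspidals with irreducible representations of $W_F$, compatibly with duals and with $\varepsilon$-factors of pairs. An irreducible generic $\tau$ of $\mathrm{GL}_k(F)$ is a constituent of a representation parabolically induced from supercuspidals $\tau_i$ of $\mathrm{GL}_{k_i}(F)$, $\sum k_i=k$, and $\gamma(s,\pi\times\tau,\psi)=\prod_i\gamma(s,\pi\times\tau_i,\psi)$ (Jacquet–Piatetski-Shapiro–Shalika, *Rankin–Selberg convolutions*, Thm 3.1). So only supercuspidal $\tau$ matter. Since $k_i\le r<2N$, we have $L(s,\pi\times\tau_i)=L(s,\pi^\vee\times\tau_i^\vee)=1$ (loc. cit., Prop. 8.1), so $\gamma=\varepsilon$. This proves the equivalence.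

For the last claim, use ($\varepsilon$4): $\det(\phi\otimes\tau)=(\det\phi)^{\dim\tau}(\det\tau)^{2N}$ is the same for $\phi$ and $\phi'$, so changing $\psi$ multiplies both sides by the same non-zero factor. $\square$

All representations that we compare will have equal determinants. **So from now on $\psi$ is trivial on $\mathfrak p_F$ and non-trivial on $\mathcal O_F$.** If $K/F$ is tame, then $\mathrm{Tr}_{K/F}(\mathfrak p_K)\subset\mathfrak p_F$ and $\mathrm{Tr}_{K/F}(\mathcal O_K)=\mathcal O_F$, so $\psi_K$ is trivial on $\mathfrak p_K$ and non-trivial on $\mathcal O_K$.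

**The element attached to a character.** Let $K/F$ be tame, $a(\theta)=n+1\ge2$ and $h=\lceil(n+1)/2\rceil$. Since $2h\ge n+1$, the map $x\mapsto1+x$ induces an isomorphism $\mathfrak p_K^h/\mathfrak p_K^{n+1}\cong U_K^h/U_K^{n+1}$. A character of the left side is $x\mapsto\psi_K(\gamma x)$ with $\gamma\in\mathfrak p_K^{-n}$. Hence
$$\theta(1+x)=\psi_K(\gamma x)\quad\text{for } v_K(x)\ge\tfrac{n+1}2,\qquad v_K(\gamma)=-n, \tag{1}$$
where $v_K(\gamma)=-n$ because $\theta$ is non-trivial on $U_K^n$. Conversely, if $v_K(\gamma)=-n\le-1$, the right side defines a character of $U_K^{h}$, which extends to $K^\times$ (the group $\mathbb C^\times$ is divisible, and any extension is trivial on the open subgroup $U_K^{n+1}$).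

For example, take $F=\mathbb Q_p$ with $\psi$ trivial on $p\mathbb Z_p$ and $\psi(y)=e^{2\pi iy/p}$ for $y\in\mathbb Z$. The character $1+py\mapsto e^{2\pi i y/p}$ of $U^1/U^2$ has level $1$ and $\gamma=1/p$.

**Lemma 2 (the element survives base change).** Let $L/K$ be tame extensions of $F$, $e=e(L/K)$, and let $\theta,\gamma,n$ be as in (1). Then $\theta_L(1+x)=\psi_L(\gamma x)$ for $v_L(x)\ge(en+1)/2$. In particular $\mathrm{lev}(\theta_L)=en$. If $\theta$ is trivial on $U_K^1$, then $\theta_L$ is trivial on $U_L^1$.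

*Proof.* Write $N_{L/K}(1+x)=1+\mathrm{Tr}\,x+\sum_{i\ge2}s_i$, with $s_i\in K$ the elementary symmetric functions of the conjugates of $x$. Then $v_L(s_i)\ge i\,v_L(x)\ge en+1$, so $v_K(s_i)\ge n+1/e$, and being an integer $v_K(s_i)\ge n+1$. Also $v_K(\mathrm{Tr}\,x)\ge v_L(x)/e>n/2$, so $v_K(\mathrm{Tr}\,x)\ge(n+1)/2$. As $\theta$ is trivial on $U_K^{n+1}$, $\theta_L(1+x)=\theta(1+\mathrm{Tr}\,x)=\psi_K(\gamma\,\mathrm{Tr}\,x)=\psi_L(\gamma x)$. The formula covers $v_L(x)\ge en$, since $en\ge1$; and $v_L(\gamma)=-en$, so $\theta_L$ is trivial on $U_L^{en+1}$ but not on $U_L^{en}$. The last claim holds because $N_{L/K}(U_L^1)\subset U_K^1$. $\square$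

The element attached to $\theta_L$ is still $\gamma$, an element of the *small* field $K$. Everything below exploits this.

**Lemma 3 (Deligne, *Les constantes des équations fonctionnelles*, 4.16).** Let $L/F$ be tame and let $\chi,\nu$ be characters of $L^\times$ with $a=a(\chi)\ge2$, $a\ge2a(\nu)$, and $\chi(1+x)=\psi_L(cx)$ for $v_L(x)\ge a/2$. Then $\varepsilon(s,\chi\nu,\psi_L)=\nu(c)^{-1}\varepsilon(s,\chi,\psi_L)$.

*Proof.* As $a(\nu)\le a/2<a$, we have $a(\chi\nu)=a$. By ($\varepsilon$3) we compare $\int_{v_L(x)=1-a}\chi^{-1}\nu^{-1}(x)|x|^{-s}\psi_L(x)\,dx$ with the same integral without $\nu$. Put $h=\lceil a/2\rceil\ge1$ and let $y\in\mathfrak p_L^h$. Then $\nu(1+y)=1$, because $a(\nu)\le h$, and $\chi^{-1}(1+y)=\psi_L(-cy)$. So the substitution $x\mapsto x(1+y)$ multiplies the integrand by $\psi_L((x-c)y)$. Average over $y\in\mathfrak p_L^h$: the average of $\psi_L((x-c)y)$ is $1$ if $x-c\in\mathfrak p_L^{1-h}$ and $0$ otherwise. Since $v_L(c)=1-a$, the surviving domain is $c+\mathfrak p_L^{1-h}=cU_L^{a-h}$.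 Here $a-h=\lfloor a/2\rfloor\ge\max(1,a(\nu))$, so $\nu(x)=\nu(c)$ throughout. The first integral is therefore $\nu(c)^{-1}$ times the second. $\square$

## 3. A totally ramified field and $q$ characters that are hard to see

From here on $N\ge3$ is odd and $p>N$. So $p$ is odd and $p\nmid2N$. Let $\varpi$ be a uniformizer of $F$ and $E=F(\Pi)$ with $\Pi^{2N}=\varpi$; it is totally tamely ramified of degree $2N$. Let $\sigma\in\mathrm{Aut}(E/F)$, $\sigma(\Pi)=-\Pi$, and
$$E_0=F(\Pi^2)=E^\sigma,\quad[E_0:F]=N;\qquad \Pi_1=\Pi^N,\quad E_1=F(\Pi_1),\quad[E_1:F]=2.$$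
As $N$ is odd, $\sigma(\Pi_1)=-\Pi_1$ and $E=E_0E_1$.

**The characters $\mu_a$.** Let $A=\{0\}\cup\mu_{q-1}(F)$, a set of representatives of the residue field. Using $E^\times=\Pi^{\mathbb Z}\times\mu_{q-1}(F)\times U_E^1$, put for $a\in A$
$$\mu_a(\Pi^i\zeta u)=\psi_E\big(a\Pi^{-1}(u-1)\big).$$
This is multiplicative: $(1+x)(1+y)-1=x+y+xy$, and $a\Pi^{-1}xy\in\mathfrak p_E$ for $x,y\in\mathfrak p_E$. It is trivial on $U_E^2$, and $\mu_0=1$. Since $U_{E_0}^1\subset U_E^2$ and $U_{E_1}^1\subset U_E^N\subset U_E^2$, while $E_0^\times$ and $E_1^\times$ are generated by these groups together with $\mu_{q-1}(F)$ and a power of $\Pi$,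
$$\mu_a\text{ is trivial on }E_0^\times,\ E_1^\times,\ F^\times,\ \Pi^{\mathbb Z},\ U_E^2;\qquad \mu_a|_{U_E^1}=\mu_{a'}|_{U_E^1}\iff a=a'. \tag{2}$$
For the last part: if $a\ne a'$, then $a-a'$ is a unit, and $y\mapsto\psi_E((a-a')y)$ is non-trivial on $\mathcal O_E$.

So $\mu_a$ can be detected only at an element of $E^\times$ whose unit part has a true $\Pi^1$-term. For $u\in\mu_{q-1}(F)$, for instance, $\mu_a(1+u\Pi)=\psi_E(au)=\psi(2Nau)$.

**The character $\xi_2$.** Let $m\ge3$ be odd and prime to $N$, and put $\beta_2=\Pi^{-m}$, so that $\sigma\beta_2=-\beta_2$. Let $\xi_2$ be a character of $E^\times$ with $\xi_2(1+x)=\psi_E(\beta_2x)$ for $v_E(x)\ge(m+1)/2$, so $\mathrm{lev}(\xi_2)=m$, and with $\xi_2|_{E_0^\times}=1$ in the orthogonal case, $\xi_2|_{E_0^\times}=\omega_{E/E_0}$ (the quadratic character of $E/E_0$) in the symplectic case. It exists: on $E_0^\times\cap U_E^{(m+1)/2}\subset U_{E_0}^1$ both prescriptions are trivial, since $\omega_{E/E_0}$ is tame and $\psi_E(\beta_2x)=\psi_{E_0}(x\,\mathrm{Tr}_{E/E_0}\beta_2)=1$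 for $x\in E_0$. Then extend from $E_0^\times U_E^{(m+1)/2}$ to $E^\times$.

The next two lemmas turn characters of $E^\times$ into self-dual irreducible representations.

**Lemma 4 (parity).** Let $\chi$ be a character of $E^\times$ with $\chi|_{E_0^\times}=1$ (resp. $\omega_{E/E_0}$). Then $\mathrm{Ind}_{E/F}\chi$ carries a non-degenerate invariant form which is symmetric (resp. alternating). If it is irreducible, it is self-dual and orthogonal (resp. symplectic).

*Proof.* In both cases $\chi$ is trivial on norms from $E^\times$ to $E_0^\times$, so $\chi^\sigma=\chi^{-1}$. Let $t\in W_{E_0}\setminus W_E$. The inclusion $E_0^\times\subset E^\times$ corresponds to the transfer, which for an index-$2$ subgroup sends $t$ to $t^2$. Hence $\chi(t^2)=\chi|_{E_0^\times}(t)$, which is $+1$ (resp. $-1$). In $\mathrm{Ind}_{E/E_0}\chi$ take the basis $e_1$, $e_2=te_1$, so $we_1=\chi(w)e_1$ and $we_2=t(t^{-1}wt)e_1=\chi(w)^{-1}e_2$ for $w\in W_E$, and $te_2=\chi(t^2)e_1$. Put $B(e_i,e_i)=0$, $B(e_1,e_2)=1$, $B(e_2,e_1)=\chi(t^2)$.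 It is invariant under $W_E$. It is invariant under $t$ because $B(te_1,te_2)=\chi(t^2)B(e_2,e_1)=\chi(t^2)^2=1$ and $B(te_2,te_1)=\chi(t^2)B(e_1,e_2)=B(e_2,e_1)$. So it is non-degenerate, invariant, and symmetric (resp. alternating). Inducing from $V$ to $\bigoplus_ig_iV$, declare the $g_iV$ mutually orthogonal with $B(g_iv,g_iw)=B(v,w)$; the result is invariant and of the same type. $\square$

Let $\tilde E=E(\zeta_{2N})$. It is Galois over $F$ and unramified over $E$, so $\Pi$ is a uniformizer of $\tilde E$. For $g\in W_F$ and a character $\chi$ of $\tilde E^\times$ put $\chi^g(x)=\chi(g^{-1}(x))$; on the Weil side $\chi^g(w)=\chi(g^{-1}wg)$. If $\chi(1+x)=\psi_{\tilde E}(cx)$ on some $U_{\tilde E}^i$, then $\chi^g(1+x)=\psi_{\tilde E}(g(c)x)$ there.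

**Lemma 5 (criterion).** Let $(\chi_a)_{a\in A}$ be characters of $E^\times$ such that, for $g\in W_F$ and $a,a'\in A$, the equality $(\chi_{a'})_{\tilde E}=\big((\chi_a)_{\tilde E}\big)^g$ forces $g\in W_E$ and $a=a'$. Then the $\mathrm{Ind}_{E/F}\chi_a$ are irreducible and pairwise inequivalent.

*Proof.* For $g\notin W_E$ the hypothesis with $a=a'$ says that $\chi_a$ and its $g$-conjugate differ on $W_{\tilde E}\subset W_E\cap gW_Eg^{-1}$. So $\mathrm{Ind}_{E/F}\chi_a$ is irreducible by Mackey's criterion. Its restriction to the normal subgroup $W_{\tilde E}$ is a sum of characters $((\chi_a)_{\tilde E})^g$. If $\mathrm{Ind}\,\chi_a\cong\mathrm{Ind}\,\chi_{a'}$, then $(\chi_{a'})_{\tilde E}$ is one of them, so $a=a'$. $\square$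

## 4. One jump, $\mathrm{GL}_6$, and twists by characters

The simplest family is $\phi^{(m)}_a=\mathrm{Ind}_{E/F}(\xi_2\mu_a)$, $a\in A$.

*It is a family of the kind we want.* Suppose $(\xi_2\mu_{a'})_{\tilde E}=((\xi_2\mu_a)_{\tilde E})^g$. On $U_{\tilde E}^m$ the $\mu$'s are trivial, because $N_{\tilde E/E}(U_{\tilde E}^2)\subset U_E^2$ and $m\ge3$. By Lemma 2, $\beta_2-g(\beta_2)\in\mathfrak p_{\tilde E}^{1-m}$. With $g(\Pi)=\zeta\Pi$, $\zeta^{2N}=1$, this says $\zeta^{-m}\equiv1$ modulo $\mathfrak p_{\tilde E}$. Since $\zeta$ has order prime to $p$, $\zeta^m=1$, and $\gcd(m,2N)=1$ gives $\zeta=1$. So $g\in W_E$, conjugation by $g$ changes nothing, and $\mu_a=\mu_{a'}$ on $N_{\tilde E/E}(U_{\tilde E}^1)=U_E^1$; by (2), $a=a'$. Lemmas 4 and 5 apply ($\mu_a$ is trivial on $E_0^\times$). Finally $\det\phi_a^{(m)}=\det(\mathrm{Ind}_{E/F}1)\cdot(\xi_2\mu_a)|_{F^\times}$ does not depend on $a$.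

*The case $N=3$.* Now $m\equiv\pm1\pmod6$, $m\ge5$. Let $\chi$ be a character of $F^\times$ of level $n$, with element $c_\chi\in F$ as in (1) ($c_\chi=0$ if $n=0$). Then $\phi_a^{(m)}\otimes\chi=\mathrm{Ind}_{E/F}(\xi_2\chi_E\mu_a)$. By Lemma 2, $\mathrm{lev}(\chi_E)=6n\ne m$, so $a(\xi_2\chi_E)=\max(m,6n)+1\ge6\ge2a(\mu_a)$, and the element attached to $\xi_2\chi_E$ is $\Pi^{-m}+c_\chi$. By ($\varepsilon$2) and Lemma 3,
$$\frac{\varepsilon(s,\phi^{(m)}_a\otimes\chi,\psi)}{\varepsilon(s,\phi^{(m)}_0\otimes\chi,\psi)}=\mu_a(\Pi^{-m}+c_\chi)^{-1}.$$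
If $m=6n-1$, choose $\chi$ with $c_\chi=u\varpi^{-n}$, $u\in\mu_{q-1}(F)$. Then $\Pi^{-m}+c_\chi=u\Pi^{-6n}(1+u^{-1}\Pi)$, and $\mu_a$ of it is $\psi(6au^{-1})$. If $m=6n+1$, then $\Pi^{-m}+c_\chi=\Pi^{-m}(1+u\Pi)$, and $\mu_a$ of it is $\psi(6au)$. For $a\ne a'$ the number $6(a-a')$ is a unit and $\psi$ is a non-trivial character of $\mathcal O_F/\mathfrak p_F$, so some $u$ separates $a$ from $a'$. Thus characters separate every one-jump family for $N=3$, as the Guess predicts.

## 5. The ratio of $\varepsilon$-factors is a value of $\mu_a$ at a norm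

To treat all $N$ we need the effect of a higher-dimensional twist. The next lemma says what such a twist looks like.

**Lemma 6.** Let $K_1/F$ be finite and let $\eta$ be an irreducible representation of $W_{K_1}$ of dimension $<p$. Then $\eta=\mathrm{Ind}_{K/K_1}\theta$ with $K/K_1$ tame of degree $\dim\eta$ and $\theta$ a character of $K^\times$.

*Proof.* Let $P$ be the wild inertia group, a normal pro-$p$ subgroup. The constituents of $\eta|_P$ have $p$-power dimension $<p$, so they are characters. Let $\alpha$ be one. Its stabilizer contains $P$ and has finite index, so it is $W_{K_0}$ with $K_0/K_1$ tame. By Clifford theory $\eta=\mathrm{Ind}_{K_0/K_1}\kappa$ with $\kappa$ irreducible and $\kappa|_P=\alpha\cdot\mathrm{Id}$.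

Let $d=\dim\kappa<p$. As $\alpha$ has $p$-power order, there is $d'$ with $dd'\equiv1$ modulo that order, and $\tilde\alpha=(\det\kappa)^{d'}$ restricts to $\alpha^{dd'}=\alpha$ on $P$. So $\kappa=\tilde\alpha\otimes\kappa_0$ with $\kappa_0$ irreducible and trivial on $P$. On $\kappa_0$ the inertia group acts through an abelian group. Pick a character of inertia occurring in $\kappa_0$; its stabilizer in $W_{K_0}$ contains inertia, so it is $W_K$ with $K/K_0$ unramified. By Clifford theory $\kappa_0$ is induced from the isotypic part, an irreducible representation of $W_K$ on which inertia acts by scalars. As $W_K$ modulo inertia is cyclic, the image of $W_K$ is abelian, so the isotypic part is one-dimensional. Hence $\kappa_0$, then $\kappa=\tilde\alpha\otimes\kappa_0$, then $\eta$, is induced from a character of $W_K$, and $K/K_1$ is tame. $\square$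

**Setting for the formula.** Let $B\in\{F,E_1\}$ and $d=[E:B]$, so $d=2N$ or $d=N$. The extension $E/B$ is totally ramified and $\varpi_B:=\Pi^d$ is a uniformizer of $B$. Put $\rho_a=\mathrm{Ind}_{E/B}(\xi_2\mu_a)$. Let $\eta=\mathrm{Ind}_{K/B}\theta$ with $K/B$ tame of degree $k$ (irreducibility is not required). Its *slope*, with respect to this presentation, is $\mathrm{sl}(\eta)=\mathrm{lev}(\theta)/e(K/B)$. Choose $\gamma$ as in (1) if $a(\theta)\ge2$ and $\gamma=0$ if $a(\theta)\le1$. If $\gamma\neq0$, then $v_E(\gamma)=-d\,\mathrm{sl}(\eta)$. Let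
$$P_\gamma(X)=\prod_{i=1}^k(X+\gamma^{(i)})\in B[X],\qquad\gamma^{(i)}=\text{images of }\gamma\text{ under the }B\text{-embeddings of }K.$$
For $k=1$ this is $X+\gamma$, and $P_\gamma(\beta_2)=\Pi^{-m}+\gamma$ is the element met in Section 4.

**Proposition 7.** If $\mathrm{sl}(\eta)\ne m/d$, then $P_\gamma(\beta_2)\ne0$ and
$$\varepsilon(s,\rho_a\otimes\eta,\psi_B)=\mu_a\big(P_\gamma(\beta_2)\big)^{-1}\,\varepsilon(s,\rho_0\otimes\eta,\psi_B). \tag{3}$$

*Proof.* **Step 1: reduce to characters.** Write $E\otimes_BK=\prod_jL_j$; each $L_j$ is a compositum of $E$ with a conjugate of $K$, hence tame over $B$. By Mackey, $\eta|_{W_E}=\bigoplus_j\mathrm{Ind}_{L_j/E}\theta_{L_j}$, where $K$ is embedded in $L_j$ through the tensor product. So $\rho_a\otimes\eta=\bigoplus_j\mathrm{Ind}_{L_j/B}\big((\xi_2\mu_a)_{L_j}\theta_{L_j}\big)$. By ($\varepsilon$1) and ($\varepsilon$2) the ratio of the two $\varepsilon$-factors in (3) is the product over $j$ of $\varepsilon(s,\chi\mu_{a,L},\psi_L)/\varepsilon(s,\chi,\psi_L)$, with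 $L=L_j$ and $\chi=\xi_{2,L}\theta_L$.

**Step 2: find the element attached to $\chi$.** By Lemma 2, $\mathrm{lev}(\xi_{2,L})=e(L/E)m=e(L/B)\,m/d$ and $\mathrm{lev}(\theta_L)=e(L/B)\,\mathrm{sl}(\eta)$. These differ, so $\mathrm{lev}(\chi)$ is their maximum. If $v_L(x)\ge a(\chi)/2$, the formulas of Lemma 2 hold for both factors (if $\gamma=0$, then $\theta_L$ is trivial on $U_L^1$), so $\chi(1+x)=\psi_L((\beta_2+\gamma)x)$. Also $\beta_2+\gamma\neq0$ in $L$, because $\gamma=0$ or the valuations differ.

**Step 3: check the conductor condition of Lemma 3.** Put $e=e(L/E)$. If $v_L(x)\ge e+1$, then $v_E(N_{L/E}(1+x)-1)\ge(e+1)/e>1$, so this integer is $\ge2$ and $\mu_{a,L}(1+x)=1$. Hence $a(\mu_{a,L})\le e+1$. On the other side $a(\chi)\ge em+1\ge3e+1\ge2(e+1)$.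

**Step 4: conclude.** By Lemma 3 the $j$-th ratio is $\mu_{a,L}(\beta_2+\gamma)^{-1}=\mu_a\big(N_{L/E}(\beta_2+\gamma)\big)^{-1}$. Finally $\prod_jN_{L_j/E}(\beta_2+\gamma)=N_{E\otimes_BK/E}(\beta_2+\gamma)=\prod_i(\beta_2+\gamma^{(i)})=P_\gamma(\beta_2)$, and it is non-zero by Step 2. $\square$

## 6. Which twist first sees $\mu_a$: inverting $m$ modulo $[E:B]$

Keep $B$ and $d$, and let $r=r_B(m)$ be the least integer $r\ge1$ with $rm\equiv\pm1\pmod d$. It exists since $\gcd(m,d)=1$, and $r\le d/2$.

**Lemma 8 (twists smaller than $r$ are blind).** If $k=\dim\eta<r$, then $\mathrm{sl}(\eta)\neq m/d$ and $P_\gamma(\beta_2)\in B^\times\,\Pi^{\mathbb Z}\,U_E^2$. So $\varepsilon(s,\rho_a\otimes\eta,\psi_B)=\varepsilon(s,\rho_0\otimes\eta,\psi_B)$ for all $a\in A$.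

*Proof.* The slope has denominator at most $e(K/B)\le k<d$, while $m/d$ is in lowest terms. Write $P_\gamma(\beta_2)=\sum_{i=0}^k\epsilon_i\beta_2^{k-i}$ with $\epsilon_i\in B$, $\epsilon_0=1$. As $v_E(B^\times)=d\mathbb Z$, a non-zero $i$-th term has valuation $\equiv-m(k-i)\pmod d$. For $0\le i\le k<d$ these classes are distinct, so there is a unique term of least valuation, say $i_0$, and
$$P_\gamma(\beta_2)=\epsilon_{i_0}\beta_2^{k-i_0}\Big(1+\sum_{i\ne i_0}y_i\Big),\qquad v_E(y_i)\ge1,\quad v_E(y_i)\equiv m(i-i_0)\pmod d\ \text{ if }y_i\ne0.$$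
If $v_E(y_i)=1$, then $m(i-i_0)\equiv1$, so $|i-i_0|\ge r$ by the definition of $r$; but $|i-i_0|\le k<r$. Hence all $v_E(y_i)\ge2$, and $P_\gamma(\beta_2)\in B^\times\Pi^{\mathbb Z}U_E^2$, where $\mu_a$ is trivial by (2). Now use (3). $\square$

**Lemma 9 (a twist of dimension $r$ sees everything).** Suppose $r<p$. Let $\kappa\in\{\pm1\}$ with $rm\equiv-\kappa\pmod d$, using $\kappa=1$ if both signs work, and $t=(mr+\kappa)/d$. For $u\in\mu_{q-1}(F)$ let $\gamma^r=z:=u\varpi_B^{-t}$ and $K=B(\gamma)$. Then $K/B$ is totally tamely ramified of degree $r$ and $v_K(\gamma)=-t\le-1$. Let $\theta$ be a character of $K^\times$ of level $t$ with element $\gamma$, and $\eta=\mathrm{Ind}_{K/B}\theta$. With $\delta=-(-1)^r$,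
$$\frac{\varepsilon(s,\rho_{a'}\otimes\eta,\psi_B)}{\varepsilon(s,\rho_a\otimes\eta,\psi_B)}=\psi\big(2N\delta(a-a')u^{-\kappa}\big)\qquad(a,a'\in A).$$
If $a\ne a'$, this is $\ne1$ for some $u$.

*Proof.* Since $m\ge3$, $mr+\kappa>0$ and $t\ge1$. From $dt-mr=\kappa$ we get $\gcd(t,r)=1$. So $v_B(\gamma)=-t/r$ forces $e(K/B)=r=[K:B]$; this is tame as $r<p$, and $v_K(\gamma)=-t$. The slope is $t/r\neq m/d$, again because $dt-mr\ne0$, so Proposition 7 applies. From $\prod_i(Y-\gamma^{(i)})=Y^r-z$ we get $P_\gamma(X)=X^r-(-1)^rz=X^r+\epsilon$ with $\epsilon=\delta z\in B^\times$, and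
$$\beta_2^r/\epsilon=\delta u^{-1}\Pi^{-mr+dt}=\delta u^{-1}\Pi^{\kappa}.$$
If $\kappa=1$, then $P_\gamma(\beta_2)=\epsilon(1+\delta u^{-1}\Pi)$. If $\kappa=-1$, then $P_\gamma(\beta_2)=\beta_2^r(1+\delta u\Pi)$. As $\mu_a$ is trivial on $B^\times$ and $\Pi^{\mathbb Z}$, in both cases
$$\mu_a(P_\gamma(\beta_2))=\psi_E(\delta au^{-\kappa})=\psi(2N\delta au^{-\kappa}).$$
The ratio is $\mu_a(P_\gamma(\beta_2))/\mu_{a'}(P_\gamma(\beta_2))$, as stated. If $a\neq a'$, then $2N\delta(a-a')$ is a unit, $u^{-\kappa}$ runs through all non-zero residue classes, and $\psi$ is non-trivial on $\mathcal O_F/\mathfrak p_F$; so some $u$ works. $\square$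

**Where one jump stops.** Take $B=F$, $d=2N$, so $\rho_a=\phi_a^{(m)}$, and let $r=r_F(m)$. The class of $r$ is a unit modulo $2N$ and $r\le N$. So $r$ is odd, $r\neq N$, and $r\ne N-1$, which is even. Therefore $r\le N-2<p$. By Lemma 9 some representation of dimension $r$ separates any two members of the family; by ($\varepsilon$1) so does one of its irreducible constituents, of dimension at most $N-2$. Thus every one-jump family satisfies the Guess. By Lemmas 6 and 8 the family *is* $\gamma$-equivalent to level $r-1$. If $m$ is chosen with $(N-2)m\equiv1\pmod{2N}$ (possible, as $N-2$ is a unit modulo $2N$; such $m$ is odd, prime to $N$, and can be taken $\geq 3$), then $r=N-2$, and we obtain exactly the level $N-3$ of (b). For $N=5$ the values are $r_F(3)=r_F(7)=3$ and $r_F(9)=r_F(11)=1$.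

The obstruction is precise. The dimension that first sees $\mu_a$ must be a unit modulo the *even* number $2N$, so it is odd, and for odd $N$ it cannot be $N-1$.

## 7. A second jump over $E_1$

Over $E_1$ the modulus is $d=N$, which is odd, and the parity constraint on $r$ disappears. If $m\equiv2\pmod N$, then $r_{E_1}(m)=\frac{N-1}2$: indeed $2\cdot\frac{N-1}2\equiv-1$, while for $1\le r\le\frac{N-3}2$ we have $2\le2r\le N-3$. Suppose now that every useful twist over $E_1$ is forced to come from a twist over $F$ of *twice* the dimension. Then the first twist that sees $\mu_a$ has dimension $2\cdot\frac{N-1}2=N-1$. To force the doubling, we multiply by a character of $E_1^\times$ with a deeper jump. To see past that jump a twist must cancel it, and a representation of $W_F$ cannot cancel it on one of its components over $E_1$ without having a second, conjugate, component.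

**The data.** From now on
$$m=N+2,\qquad\beta_2=\Pi^{-m},\qquad\beta_1=\Pi_1^{-3}.$$
Here $m$ is odd, $m\ge5$, $\gcd(m,N)=\gcd(2,N)=1$ and $m<3N$, so $\xi_2$ and the results of Sections 5 and 6 are available. Let $\xi_1$ be a character of $E_1^\times$, trivial on $F^\times$, with $\xi_1(1+x)=\psi_{E_1}(\beta_1x)$ for $v_{E_1}(x)\ge2$; so $\mathrm{lev}(\xi_1)=3$. It exists: for $x\in F$, $\psi_{E_1}(\beta_1x)=\psi(x\,\mathrm{Tr}_{E_1/F}\beta_1)=1$, as $\sigma\beta_1=-\beta_1$, so the two prescriptions agree on $F^\times\cap U_{E_1}^2$; extend from $F^\times U_{E_1}^2$ to $E_1^\times$. Put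
$$\xi=(\xi_1\circ N_{E/E_1})\,\xi_2,\qquad\rho_a=\mathrm{Ind}_{E/E_1}(\xi_2\mu_a),\qquad\phi_a=\mathrm{Ind}_{E/F}(\xi\mu_a)=\mathrm{Ind}_{E_1/F}(\xi_1\otimes\rho_a),\quad a\in A.$$

**The case $N=3$ by hand.** Here $\beta_1=\Pi^{-9}$, $\beta_2=\Pi^{-5}$. Let $\chi$ be a character of $F^\times$ of level $n$ with element $c_\chi\in F$. The levels of $\xi_{1,E},\xi_2,\chi_E$ are $9,5,6n$, so $a(\xi\chi_E)=\max(9,6n)+1\geq 10$, and Lemma 3 gives
$$\frac{\varepsilon(s,\phi_a\otimes\chi,\psi)}{\varepsilon(s,\phi_0\otimes\chi,\psi)}=\mu_a\big(\Pi^{-9}+\Pi^{-5}+c_\chi\big)^{-1}.$$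
If $n\le1$, the argument is $\Pi^{-9}(1+\Pi^4+c_\chi\Pi^9)$ with $v_E(c_\chi\Pi^9)\ge3$. If $n\ge2$, it is $c_\chi(1+c_\chi^{-1}\Pi^{-9}+c_\chi^{-1}\Pi^{-5})$, and both added terms have valuation $\ge12-9=3$. In each case it lies in $F^\times\Pi^{\mathbb Z}U_E^2$ and $\mu_a$ is trivial there. So *no* character of $F^\times$ tells the $q$ representations $\phi_a$ apart. Granting that they are inequivalent, irreducible and self-dual of the prescribed parity (Section 8), **the Guess is false for $N=3$.**

A $2$-dimensional twist does see the difference. Let $\theta$ be a character of $E_1^\times$ of level $2$ with element $u\Pi_1^{-2}=u\Pi^{-6}$, and $\tau=\mathrm{Ind}_{E_1/F}(\xi_1^{-1}\theta)$. Since $\xi_1^\sigma=\xi_1^{-1}$, we have $\xi_1\otimes\tau|_{W_{E_1}}=\theta\oplus\xi_1^2\theta^\sigma$. The first summand contributes $\mu_a(\Pi^{-5}+u\Pi^{-6})^{-1}=\mu_a(1+u^{-1}\Pi)^{-1}=\psi(-6au^{-1})$. The second contributes $\mu_a$ at $\Pi^{-5}+2\Pi^{-9}+u\Pi^{-6}=2\Pi^{-9}\big(1+\tfrac12\Pi^4+\tfrac u2\Pi^3\big)$,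 which is $1$.

**Theorem 10.** Let $N\ge3$ be odd, $p>N$, and fix a parity. Let $q$ be the residue cardinality of $F$. There are $q$ pairwise inequivalent self-dual supercuspidal representations $\pi_a$ of $\mathrm{GL}_{2N}(F)$ of the given parity such that

1. any two of them are $\gamma$-equivalent to level $N-2$;
2. no two of them are $\gamma$-equivalent to level $N-1$: for $a\ne a'$ there is a supercuspidal $\tau$ of $\mathrm{GL}_{N-1}(F)$ with $\gamma(s,\pi_a\times\tau,\psi)\ne\gamma(s,\pi_{a'}\times\tau,\psi)$.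

In particular, for every odd $N\ge3$, every $F$ with $p>N$ and each parity, there exist inequivalent self-dual supercuspidals of $\mathrm{GL}_{2N}(F)$ of that parity which are $\gamma$-equivalent to level $N-2$. The bound cannot be improved, and the level $N-1$ in the Conjecture would be best possible for odd $N$ as well. Together with (a): the least $r$ such that $\gamma$-equivalence to level $r$ forces isomorphism, for self-dual supercuspidals of fixed parity, is $N-1$ or $N$. The Conjecture itself, that it is $N-1$, is not proved here.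

## 8. The $\phi_a$ are irreducible, inequivalent, and of the right parity

**Step 1: irreducibility and inequivalence.** We verify the hypothesis of Lemma 5 for $\chi_a=\xi\mu_a$. Suppose $(\xi\mu_{a'})_{\tilde E}=\big((\xi\mu_a)_{\tilde E}\big)^g$ with $g\in W_F$.

The deeper jump shows that $g$ fixes $E_1$. On $U_{\tilde E}^{3N}$ the characters $\xi_{2,\tilde E},\mu_{a,\tilde E},\mu_{a',\tilde E}$ and their conjugates are trivial, since their levels are at most $m<3N$. As $e(\tilde E/E_1)=N$, Lemma 2 turns the equality into $\psi_{\tilde E}(\beta_1x)=\psi_{\tilde E}(g(\beta_1)x)$ for $x\in\mathfrak p_{\tilde E}^{3N}$, that is, $\beta_1-g(\beta_1)\in\mathfrak p_{\tilde E}^{1-3N}$. Now $g(\Pi_1)=\pm\Pi_1$. With the minus sign, $\beta_1-g(\beta_1)=2\beta_1$ has valuation $-3N$ (as $p\ne2$), a contradiction. So $g\in W_{E_1}$. Then $\xi_{1,\tilde E}$, the restriction of a character of $W_{E_1}$, is $g$-invariant and cancels.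

The second jump shows that $g\in W_E$. On $U_{\tilde E}^m$ the $\mu$'s are trivial, so $\beta_2-g(\beta_2)\in\mathfrak p_{\tilde E}^{1-m}$. Write $g(\Pi)=\zeta\Pi$; now $\zeta^N=1$, because $g$ fixes $\Pi^N$. Then $\zeta^{-m}\equiv1$ modulo $\mathfrak p_{\tilde E}$, so $\zeta^m=1$ (the order of $\zeta$ is prime to $p$), and $\gcd(m,N)=1$ gives $\zeta=1$.

So $g\in W_E$, the conjugation is trivial on restrictions from $W_E$, and $\mu_a=\mu_{a'}$ on $N_{\tilde E/E}(U_{\tilde E}^1)=U_E^1$. By (2), $a=a'$. Lemma 5 applies.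

**Step 2: parity.** We check the hypothesis of Lemma 4. For $y\in E_0^\times$, $N_{E/E_1}(y)=N_{E_0/F}(y)\in F^\times$ (as $E=E_0E_1$ with $[E_0:F]=[E:E_1]=N$), and $\xi_1$ is trivial there. So $\xi\mu_a$ and $\xi_2$ have the same restriction to $E_0^\times$: $1$ in the orthogonal case and $\omega_{E/E_0}$ in the symplectic case. By Lemma 4, $\phi_a$ is self-dual of the prescribed parity.

**Step 3: determinants.** To use Lemma 1 we need equal determinants: $\det\phi_a=\det(\mathrm{Ind}_{E/F}1)\cdot(\xi\mu_a)|_{F^\times}$ is independent of $a$ by (2).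

Let $\pi_a$ be the supercuspidal of $\mathrm{GL}_{2N}(F)$ with parameter $\phi_a$.

## 9. Slope at least $3$ sees nothing

From here on $B=E_1$, $d=N$, so $m/d=(N+2)/N$. If the twist does not cancel $\xi_1$, what remains over $E_1$ has slope $\ge3$, and then $\mu_a$ is invisible in any dimension.

**Proposition 11.** Let $\eta=\mathrm{Ind}_{K/E_1}\theta$ with $K/E_1$ tame. If $\mathrm{sl}(\eta)\ge3$ or $\dim\eta\le\frac{N-3}2$, then $\varepsilon(s,\rho_a\otimes\eta,\psi_{E_1})=\varepsilon(s,\rho_0\otimes\eta,\psi_{E_1})$ for all $a\in A$.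

*Proof.* Suppose $\mathrm{sl}(\eta)\ge3$. As $3>m/N$, Proposition 7 applies. Here $v_E(\gamma^{(i)})=-N\,\mathrm{sl}(\eta)\le-3N$, so $v_E(\beta_2/\gamma^{(i)})\ge3N-(N+2)=2N-2\ge2$, and
$$P_\gamma(\beta_2)=N_{K/E_1}(\gamma)\prod_i\big(1+\beta_2/\gamma^{(i)}\big).$$
The product lies in $E$ and differs from $1$ by an element of valuation $\ge2$, so $P_\gamma(\beta_2)\in E_1^\times U_E^2$, where $\mu_a$ is trivial by (2).

If $\dim\eta\le\frac{N-3}2$, then $\dim\eta<r_{E_1}(m)=\frac{N-1}2$, and this is Lemma 8. $\square$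

## 10. Level $N-2$: cancelling $\xi_1$ costs a factor $2$ in dimension

**Two facts on ramification groups** (Serre, *Local Fields*, Ch. IV, XV). Let $G_K^u$ be the upper-numbering ramification groups; for $u>0$ they lie in the wild inertia group. For $K/K_1$ tame with ramification index $e$ and $u>0$, $G_{K_1}^u=G_K^{eu}$. A character $\theta$ of $K^\times$ is trivial on $G_K^u$ if and only if it is trivial on $U_K^{\lceil u\rceil}$. For example, $G_{E_1}^3=G_F^{3/2}$, and $\xi_1$, of level $3$, is non-trivial on it.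

**Proof of part 1 of Theorem 10.** Let $\tau$ be an irreducible representation of $W_F$ of dimension $k\le N-2$.

**Step 1: move to $E_1$.** Decompose $\xi_1\otimes\tau|_{W_{E_1}}=\bigoplus\eta$ into irreducibles. Since $\phi_a\otimes\tau=\mathrm{Ind}_{E_1/F}\big(\rho_a\otimes\xi_1\otimes\tau|_{W_{E_1}}\big)$, ($\varepsilon$1) and ($\varepsilon$2) give
$$\frac{\varepsilon(s,\phi_a\otimes\tau,\psi)}{\varepsilon(s,\phi_0\otimes\tau,\psi)}=\prod_\eta\frac{\varepsilon(s,\rho_a\otimes\eta,\psi_{E_1})}{\varepsilon(s,\rho_0\otimes\eta,\psi_{E_1})}. \tag{4}$$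
Each $\eta$ has dimension $\le N-2<p$, so by Lemma 6 we may fix $\eta=\mathrm{Ind}_{K/E_1}\theta$ with $K/E_1$ tame of degree $\dim\eta$. If $\mathrm{sl}(\eta)\ge3$, its factor in (4) is $1$ by Proposition 11.

**Step 2: if $\mathrm{sl}(\eta)<3$, then $\xi_1$ has been cancelled.** Let $e=e(K/E_1)$. Then $\mathrm{lev}(\theta)<3e$, so $\theta$ is trivial on $U_K^{3e}$, hence on $G_K^{3e}=G_{E_1}^3$. This group is $G_F^{3/2}$, which is normal in $W_F$. The restriction of $\eta$ to it is a sum of conjugates of $\theta|_{G_{E_1}^3}$, so $\eta$ is trivial on $G_{E_1}^3$. Therefore $\eta_0:=\xi_1^{-1}\otimes\eta$, a component of $\tau|_{W_{E_1}}$, acts on $G_{E_1}^3$ by the scalar $\xi_1^{-1}$.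

**Step 3: then $\tau|_{W_{E_1}}$ is reducible.** Suppose it is irreducible; then it equals $\eta_0$. Let $g\in W_F\setminus W_{E_1}$. As $\tau$ is a representation of $W_F$, its restriction to $G_{E_1}^3$ is isomorphic to its $g$-conjugate, so $\xi_1^g=\xi_1$ on $G_{E_1}^3$. But $\xi_1^g=\xi_1\circ\sigma=\xi_1^{-1}$, because $\xi_1$ is trivial on $F^\times\supset N_{E_1/F}(E_1^\times)$. So $\xi_1^2=1$ on $U_{E_1}^3$. This is impossible: $\xi_1$ is non-trivial on the pro-$p$ group $U_{E_1}^3$, its values there have $p$-power order, and $p$ is odd.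

**Step 4: count dimensions.** By Clifford theory for the index-$2$ subgroup $W_{E_1}$, $\tau|_{W_{E_1}}$ has two components, of dimension $k/2$. So $k$ is even and $\dim\eta=k/2$. Since $N$ is odd and $k\le N-2$, we get $k\le N-3$ and $\dim\eta\le\frac{N-3}2$. By Proposition 11 the factor of $\eta$ in (4) is $1$.

So (4) equals $1$ for all $a\in A$ and all irreducible $\tau$ of dimension $\le N-2$. By Lemma 1 the $q\ge2$ pairwise inequivalent $\pi_a$ are mutually $\gamma$-equivalent to level $N-2$, for every choice of $\psi$. $\blacksquare$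

For $N=3$, Step 4 leaves no $\tau$ at all: a character restricts irreducibly, so only slopes $\ge3$ occur. This is what the hand computation showed.

## 11. Separation by a supercuspidal of $\mathrm{GL}_{N-1}(F)$

**Proof of part 2 of Theorem 10.** Let $a\ne a'$ in $A$.

**Step 1: build the twist that pays the exact price.** Apply Lemma 9 with $B=E_1$, $d=N$, $\varpi_B=\Pi_1$, $r=\frac{N-1}2<p$. Here
$$mr+1=\frac{(N+2)(N-1)+2}2=\frac{N(N+1)}2,$$
so $\kappa=1$ and $t=\frac{N+1}2$. For $u\in\mu_{q-1}(F)$ we get $K=E_1(\gamma)$ with $\gamma^{(N-1)/2}=u\Pi_1^{-(N+1)/2}$, a character $\theta$ of $K^\times$ of level $\frac{N+1}2$, and $\eta=\mathrm{Ind}_{K/E_1}\theta$. Put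
$$\tau=\mathrm{Ind}_{E_1/F}(\xi_1^{-1}\otimes\eta),\qquad\dim\tau=N-1.$$
As $\xi_1^\sigma=\xi_1^{-1}$, $\tau|_{W_{E_1}}=\xi_1^{-1}\eta\oplus\xi_1\eta^\sigma$, so $\xi_1\otimes\tau|_{W_{E_1}}=\eta\oplus(\xi_1^2\otimes\eta^\sigma)$. The derivation of (4) did not use irreducibility of $\tau$ or of the summands, so (4) holds with these two summands.

**Step 2: the second summand is blind.** Let $K^\sigma$ be the image of $K$ under an extension of $\sigma|_{E_1}$. Then $\xi_1^2\otimes\eta^\sigma$ is induced from the character $\theta^\sigma\cdot(\xi_1^2)_{K^\sigma}$, and $K^\sigma/E_1$ is tame with ramification index $\frac{N-1}2$. Since $\xi_1^2(1+x)=\psi_{E_1}(2\beta_1x)$ for $v_{E_1}(x)\ge2$ and $p\ne2$, $\xi_1^2$ has level $3$. By Lemma 2, $(\xi_1^2)_{K^\sigma}$ has level $\frac{3(N-1)}2>\frac{N+1}2=\mathrm{lev}(\theta^\sigma)$ (as $N>2$). So the slope is $3$, and by Proposition 11 its factor is $1$.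

**Step 3: the first summand sees the difference.** By Lemma 9,
$$\frac{\varepsilon(s,\phi_{a'}\otimes\tau,\psi)}{\varepsilon(s,\phi_a\otimes\tau,\psi)}=\frac{\varepsilon(s,\rho_{a'}\otimes\eta,\psi_{E_1})}{\varepsilon(s,\rho_a\otimes\eta,\psi_{E_1})}=\psi\big(2N\delta(a-a')u^{-1}\big),\qquad\delta=-(-1)^{(N-1)/2},$$
and some $u\in\mu_{q-1}(F)$ makes this $\ne1$. Fix such a $u$.

**Step 4: $\tau$ is irreducible.** The representation $\tau$ is semisimple, being induced from a character of a subgroup of finite index. By ($\varepsilon$1) some irreducible constituent $\tau_0$ satisfies $\varepsilon(s,\phi_a\otimes\tau_0,\psi)\ne\varepsilon(s,\phi_{a'}\otimes\tau_0,\psi)$. By part 1, $\dim\tau_0>N-2$. So $\tau_0=\tau$ is irreducible of dimension $N-1$.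

**Step 5: return to $\gamma$-factors.** Let $\tau$ also denote the supercuspidal of $\mathrm{GL}_{N-1}(F)$ attached to $\tau$. As $N-1<2N$, $\gamma=\varepsilon$ for the pairs $(\pi_a,\tau)$ and $(\pi_{a'},\tau)$, as in the proof of Lemma 1. So $\gamma(s,\pi_a\times\tau,\psi)\ne\gamma(s,\pi_{a'}\times\tau,\psi)$ for the normalized $\psi$. Since $\det\phi_a=\det\phi_{a'}$, Lemma 1 gives the same for every non-trivial additive character. $\blacksquare$
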